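# Vertices in no rainbow $K_r$: colour degree, tilings and coverings

## Linearly many uncovered vertices at colour degree $\bigl(1-\frac{r-1}{r^2-2}\bigr)n$

**Theorem 1.** Let $r\ge 4$. For all sufficiently large $n$ there is an edge-coloured graph $G$ on $n$ vertices with
$$\delta^c(G)\ge\Bigl(1-\frac{r-1}{r^2-2}\Bigr)n$$
in which at least $\sigma_r n-3$ vertices lie in no rainbow $K_r$, where
$$\sigma_r=\frac{r^2-5r+5}{(r^2-2)(2r-4)}>0 .$$
In particular $G$ has no perfect rainbow-$K_r$-tiling, and every rainbow-$K_r$-tiling misses at least $\sigma_r n-3$ vertices.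

Let us unpack the words. All graphs are finite and simple.

**Definition (edge-coloured graph, rainbow).** An edge-coloured graph is a graph $G$ together with an arbitrary assignment of colours to its edges. The colouring need not be proper: edges that share a vertex may have the same colour. A subgraph is rainbow if all its edges have distinct colours.

**Definition (colour degree).** The colour degree $d^c(v)$ of a vertex $v$ is the number of distinct colours on the edges at $v$. The minimum colour degree $\delta^c(G)$ is the minimum of $d^c(v)$ over all vertices $v$.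

For an example, take the complete graph on $v_1,\dots,v_n$ and give the edge $v_iv_j$ with $i<j$ the colour $i$. For $i<n$ the vertex $v_i$ sees exactly the colours $1,\dots,i$, so $d^c(v_i)=i$, while $d^c(v_n)=n-1$. Hence $\delta^c=1$, although every ordinary degree is $n-1$. A triangle $v_iv_jv_k$ with $i<j<k$ has colours $i,i,j$, so there is no rainbow triangle at all. At the other extreme, if every edge has its own colour, then colour degree is just degree and every subgraph is rainbow.

**Definition (tiling).** A rainbow-$K_r$-tiling in $G$ is a collection of vertex-disjoint rainbow copies of $K_r$ in $G$. It is perfect if it covers every vertex of $G$.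

For example, colour $K_4$ with three colours so that each colour class is a perfect matching. Every triangle is rainbow, but the whole $K_4$ is not. So every single triangle is a rainbow-$K_3$-tiling, and there is no perfect rainbow-$K_4$-tiling.

Theorem 1 answers the following conjecture; the source of the problem is Allan Lo, Ella Williams, "Towards an edge-coloured Corrádi–Hajnal theorem", arXiv:2408.10651 (2024).

**Conjecture.** Let $1/n\ll 1/r$ with $n\equiv 0 \pmod r$. Let $G$ be an edge-coloured graph on $n$ vertices with $\delta^c(G)\ge\bigl(1-\frac{r-1}{r^2-2}\bigr)n$. Then $G$ contains a perfect rainbow-$K_r$-tiling.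

Here $1/n\ll1/r$ means: for every integer $r\ge3$ there is $n_0=n_0(r)$ such that the statement holds for all $n\ge n_0$. The conjecture therefore speaks about every $r\ge 3$. Theorem 1 gives counterexamples for every $r\ge4$ and every large $n$, in particular those divisible by $r$. So the conjecture is false. The case $r=3$, where the bound is $\frac57n$, is not decided in these notes.

Theorem 1 is about covering. If a tiling is perfect, then every vertex lies in some rainbow $K_r$. So one uncoverable vertex already destroys all perfect tilings, and we may ask which colour degree forces every vertex to be covered. Two further theorems answer this up to a constant.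

**Theorem 2.** Let $r\ge 3$ and $n\ge(2r-3)(r-1)$. There is an edge-coloured graph $G$ on $n$ vertices with $\delta^c(G)\ge\bigl(1-\frac1{2r-3}\bigr)n-(r-2)$ containing a vertex that lies in no rainbow $K_r$.

**Theorem 3.** Let $r\ge3$ and $C_r=(r-1)!\,(r-2)^{r-4}+1$. If $G$ is an edge-coloured graph on $n$ vertices with $\delta^c(G)\ge\bigl(1-\frac1{2r-3}\bigr)n+C_r$, then every vertex of $G$ lies in a rainbow $K_r$.

How does $1-\frac1{2r-3}$ compare with the conjectured bound? Write
$$\beta=1-\frac{r-1}{r^2-2}=\frac{r^2-r-1}{r^2-2}.$$
Since $(r-1)(2r-3)-(r^2-2)=r^2-5r+5$,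
$$\Bigl(1-\frac1{2r-3}\Bigr)-\beta=\frac{r-1}{r^2-2}-\frac1{2r-3}=\frac{r^2-5r+5}{(r^2-2)(2r-3)}. \tag{1}$$
The polynomial $r^2-5r+5$ equals $-1$ at $r=3$ and $1$ at $r=4$, and it increases for $r\ge3$ because its derivative $2r-5$ is positive there. So the right side of (1) is negative for $r=3$ and positive for every $r\ge4$. In numbers: for $r=3$ we compare $\frac23$ with $\beta=\frac57$; for $r=4$, $\frac45$ with $\frac{11}{14}$; for $r=5$, $\frac67$ with $\frac{19}{23}$. The gap at $r=4$ is small, and $\sigma_4=\frac1{56}$.

## Hiding a vertex by deleting edges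

The plan is to hide a vertex $v$ from all rainbow copies of $K_r$ while keeping every colour degree large. The first thing to try ignores colour: give every edge its own colour and arrange that $N(v)$ contains no $K_{r-1}$. The natural way is to split $N(v)$ into $r-2$ independent sets $N_1,\dots,N_{r-2}$ of equal size $m$ and to keep all other pairs of vertices outside $\{v\}$ as edges. Then $v$ has degree $(r-2)m$ and a vertex of $N_i$ has degree $n-m$. Balancing the two gives $m=\frac n{r-1}$ (say $r-1$ divides $n$) and minimum degree $\bigl(1-\frac1{r-1}\bigr)n$.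

This is below the conjectured bound. Indeed $(r-1)^2=r^2-2r+1<r^2-2$, so $\frac1{r-1}>\frac{r-1}{r^2-2}$.

No cleverer graph repairs this while all colours are distinct. Suppose the minimum degree is $d>\frac{r-2}{r-1}n$. Choose $d$ neighbours of $v$. Each of them has at least $d-(n-d)=2d-n$ neighbours among the chosen ones, and $2d-n>\bigl(1-\frac1{r-2}\bigr)d$ because $d\bigl(1+\frac1{r-2}\bigr)>n$. Now pick vertices among the chosen $d$ greedily: after $j\le r-2$ picks, the common neighbourhood among the chosen ones still has more than $d\bigl(1-\frac j{r-2}\bigr)\ge0$ vertices, so one can pick $r-1$ mutually adjacent vertices. With $v$ they form a $K_r$.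

The loss can be located exactly. A vertex $x\in N_i$ gives up all its colours towards $N_i$. To do better we must keep the edges inside $N_i$, make them useless for rainbow cliques through $v$, and still let $x$ see new colours on some of them.

## Triangles through one vertex, and tournaments

Take $r=3$. Let $v$ have neighbourhood $N$, and let the edges $vx$, $x\in N$, have distinct colours $c_x$. Let $xy$ be an edge inside $N$. The triangle $vxy$ fails to be rainbow exactly when $xy$ has colour $c_x$ or $c_y$. So hiding $v$ from rainbow triangles is the same as orienting the edges inside $N$: write $y\to x$ if $yx$ has colour $c_x$.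

What does $x$ gain from the edges inside $N$? The in-arcs $y\to x$ all carry $c_x$, which $x$ sees already on $vx$. The out-arcs $x\to y$ carry the colours $c_y$, which are distinct and new. So $x$ gains one colour per out-arc. Each pair inside $N$ is worth one new colour in total, where deletion made it worth none. To share this fairly we use a regular tournament.

**Definition (regular tournament).** A tournament on a set is a choice of one of the two directions for each pair. It is regular if all out-degrees are equal.

On $\mathbb Z_{2a+1}$, taking the arcs $j\to j+1,\dots,j+a$ gives a regular tournament with all out-degrees $a$: the nonzero residues split into $\{1,\dots,a\}$ and $\{-1,\dots,-a\}$, so for $i\ne j$ exactly one of $j-i$ and $i-j$ lies in $\{1,\dots,a\}$.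

The smallest case is $a=1$ on $n=4$ vertices: $N=\mathbb Z_3$, the edge $vj$ has colour $c_j$, and the edge $\{j,j+1\}$ has colour $c_{j+1}$. Then $d^c(v)=3$, and $j$ sees $c_j$ and $c_{j+1}$, so $\delta^c=2$. The triangle $v,j,j+1$ has colours $c_j,c_{j+1},c_{j+1}$, so $v$ lies in no rainbow triangle, although the triangle on $N$ is rainbow.

For larger $n$, let $|N|=2a+1$ and join the $n-2-2a$ remaining vertices to each other and to $N$ by edges of pairwise different new colours. A vertex $x\in N$ sees $n-2-2a$ colours on edges to the outside, $a$ colours on out-arcs, and $c_x$, altogether $n-1-a$. The vertex $v$ sees $2a+1$. These balance at $a\approx\frac n3$ and give about $\frac23n$. Deletion gave $\frac12n$, so there is a gain; but $\frac23<\frac57$, so the conjecture for $r=3$ is untouched.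

For general $r$, we hide $v$ from $K_r$ by using $r-2$ blocks, each carrying such a tournament. Before the general statement, look at one concrete case with $r=4$. Take $n=28$, a vertex $v$, two blocks $N_1,N_2$ of size $11$ (so $a=5$), and five further vertices. Inside each block use the tournament colouring; join $v$ to $x\in N_1\cup N_2$ in colour $c_x$; give all other pairs not containing $v$ their own colours. Then $v$ sees $22$ colours. A block vertex sees $5$ colours to the five further vertices, $11$ to the other block, $5$ on out-arcs, and $c_x$: again $22$. Each of the five further vertices sees $26$. So $\delta^c=22=\frac{11}{14}\cdot28$, exactly the conjectured bound. Any $K_4$ through $v$ has two of its other three vertices $x,y$ in one block, and then $xy$ repeats the colour of $vx$ or of $vy$. So $v$ is in no rainbow $K_4$. The conjecture concerns large $n$, so this single graph does not refute it, but the same design with more vertices does.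

## Tournament blocks around an independent set

We now hide a whole set $S$ of $s$ vertices at once. All of $S$ can share the colours $c_x$, because the argument for $v$ uses only the edges from $v$ to the blocks.

**Lemma 4.** Let $r\ge 3$, $a\ge1$, $s\ge 1$ be integers with $s+(r-2)(2a+1)\le n$. There is an edge-coloured graph $G$ on $n$ vertices with $\delta^c(G)\ge \min\{(r-2)(2a+1),\,n-s-a\}$ and a set of $s$ vertices, none of which lies in a rainbow $K_r$.

**Step 1: the graph.** This step fixes vertices, edges and colours. Partition $V(G)=S\cup W\cup N_1\cup\dots\cup N_{r-2}$ with $|S|=s$ and $|N_i|=2a+1$ for all $i$; the set $W$ takes the remaining vertices and may be empty. Put $N=\bigcup_iN_i$. Fix on each $N_i$ a regular tournament with all out-degrees $a$. For each $x\in N$ take a colour $c_x$, all distinct. The edges are as follows.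

* All pairs $vx$ with $v\in S$ and $x\in N$, coloured $c_x$.
* All pairs inside each $N_i$; if the tournament has the arc $y\to x$, the edge $yx$ gets colour $c_x$.
* All pairs inside $W$, all pairs between $W$ and $N$, and all pairs between $N_i$ and $N_j$ for $i\ne j$. Each of these edges gets a private colour, used on no other edge.

There are no edges inside $S$ and none between $S$ and $W$.

**Step 2: colour degrees.** This step checks the bound on $\delta^c(G)$ for each of the three kinds of vertices.

A vertex $v\in S$ sees exactly the colours $c_x$, $x\in N$, which are $(r-2)(2a+1)$ in number.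

A vertex $x\in N_i$ sees a private colour on each edge to $W$ and to the other blocks. These edges lead to all vertices outside $S\cup N_i$, so there are $n-s-(2a+1)$ of them. On its $a$ out-arcs $x\to y$ it sees the $a$ distinct colours $c_y$, none of which is $c_x$. On the edges to $S$ (and on its in-arcs) it sees $c_x$. The total is $n-s-(2a+1)+a+1=n-s-a$.

A vertex of $W$ is joined to all other vertices outside $S$ by private colours, so it sees $n-s-1\ge n-s-a$ colours.

**Step 3: no rainbow $K_r$ meets $S$.** This step shows that the vertices of $S$ are hidden. Suppose a $K_r$ contains $v\in S$. Its other $r-1$ vertices are neighbours of $v$, so they lie in $N$, which has $r-2$ blocks. By pigeonhole two of them, $x$ and $y$, lie in the same block, say with $y\to x$. Then $yx$ and $vx$ both have colour $c_x$, so this $K_r$ is not rainbow. $\square$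

## Parameters for Theorem 1 and for Theorem 2

**Proof of Theorem 1.** Let $r\ge4$. We want $\delta^c\ge\beta n$, so put $D=\lceil\beta n\rceil$. Lemma 4 needs $(r-2)(2a+1)\ge D$, which asks for $a$ of size about $\frac D{2r-4}$, and $n-s-a\ge D$, which then limits $s$. So we take
$$a=\Bigl\lceil \frac D{2r-4}\Bigr\rceil,\qquad s=n-D-a .$$

**Step 1: the colour degree.** This step checks that both terms of the minimum in Lemma 4 are at least $D$. We have $(r-2)(2a+1)\ge(2r-4)a\ge D$, and $n-s-a=D$ by the choice of $s$.

**Step 2: room for the blocks.** This step checks $s+(r-2)(2a+1)\le n$. Since $a<\frac D{2r-4}+1$,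
$$(r-2)(2a+1)=(2r-4)a+(r-2)<D+(2r-4)+(r-2)=D+3r-6 .$$
As $n\to\infty$ we have $a\to\infty$, so $a\ge 3r-6$ for large $n$. Then $(r-2)(2a+1)\le D+a=n-s$.

**Step 3: the size of $S$.** This step shows $s\ge\sigma_rn-3$. Using $a<\frac D{2r-4}+1$ and then $D<\beta n+1$,
$$s> n-\frac{2r-3}{2r-4}\,D-1\ge\Bigl(1-\frac{2r-3}{2r-4}\,\beta\Bigr)n-\frac{2r-3}{2r-4}-1 .$$
For $r\ge4$ we have $\frac{2r-3}{2r-4}=1+\frac1{2r-4}\le\frac54$, so the constants cost at most $\frac94\le3$. The coefficient of $n$ follows from (1), since $1-\frac1{2r-3}=\frac{2r-4}{2r-3}$:
$$1-\frac{2r-3}{2r-4}\,\beta=\frac{2r-3}{2r-4}\Bigl(\frac{2r-4}{2r-3}-\beta\Bigr)=\frac{2r-3}{2r-4}\cdot\frac{r^2-5r+5}{(r^2-2)(2r-3)}=\sigma_r .$$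
So $s\ge\sigma_rn-3$. We saw that $r^2-5r+5>0$ for $r\ge4$, hence $\sigma_r>0$, and so $\sigma_rn-3\ge1$ for large $n$.

**Step 4: conclusion.** This step puts the pieces together. For large $n$ we have $a,s\ge1$, so Lemma 4 applies and gives $G$ with $\delta^c(G)\ge D\ge\beta n$ and $s\ge\sigma_rn-3$ vertices in no rainbow $K_r$. Every rainbow-$K_r$-tiling misses all these vertices, and as $s\ge1$ none is perfect. This holds for every large $n$, in particular for those with $n\equiv0\pmod r$. $\square$

For $r=3$ the same choice would give the coefficient $\sigma_3=-\frac1{14}$, which is negative. This is where $r\ge4$ enters.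

**Proof of Theorem 2.** Now we hide a single vertex and make the colour degree as large as we can. Put $s=1$ and $a=\lfloor n/(2r-3)\rfloor$, the value that balances the two terms of the minimum. Since $n\ge(2r-3)(r-1)$, we have $a\ge r-1\ge1$.

**Step 1: room for the blocks.** This step checks the hypothesis of Lemma 4. Indeed
$$(r-2)(2a+1)\le\frac{2r-4}{2r-3}\,n+r-2=n-\frac n{2r-3}+r-2\le n-(r-1)+r-2=n-1 .$$

**Step 2: the colour degree.** This step bounds both terms of the minimum from below. First, $n-1-a\ge\bigl(1-\frac1{2r-3}\bigr)n-1\ge\bigl(1-\frac1{2r-3}\bigr)n-(r-2)$. For the other term, division with remainder gives $a\ge\frac{n-(2r-4)}{2r-3}$, so $2a+1\ge\frac{2n-2r+5}{2r-3}$ and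
$$(r-2)(2a+1)\ge\frac{(r-2)(2n-2r+5)}{2r-3}=\Bigl(1-\frac1{2r-3}\Bigr)n-\frac{(r-2)(2r-5)}{2r-3}\ge\Bigl(1-\frac1{2r-3}\Bigr)n-(r-2).$$
Lemma 4 now gives the theorem. $\square$

## Mutual choices: the graph $H$ on a colourful neighbourhood

We turn to Theorem 3, which says that for hiding a vertex the tournament blocks are optimal up to a constant. The bookkeeping is suggested by the construction. There, each pair inside a block gives a new colour to only one of its two ends. We now look, in an arbitrary graph, for the pairs that are useful to both ends.

Let $G$ be as in Theorem 3. Write $c(e)$ for the colour of an edge $e$, put $d=\delta^c(G)$ and $C=C_r$. So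
$$d\ge\frac{2r-4}{2r-3}\,n+C .$$
Fix a vertex $v$.

**Step 1: a colourful neighbourhood.** This step selects the neighbours of $v$ that we work with. The vertex $v$ sees at least $d$ colours. Choose $d$ of them and one neighbour of $v$ for each. This gives $N\subseteq N(v)$ with $|N|=\ell:=d$ such that the colours $\varphi(x):=c(vx)$, $x\in N$, are distinct.

**Step 2: the choices $O(x)$.** This step finds, for each $x\in N$, many differently coloured edges from $x$ into $N$ that avoid the colour $\varphi(x)$. At least $d-1$ colours other than $\varphi(x)$ appear at $x$. None of them is on the edge $xv$, whose colour is $\varphi(x)$. At most $n-\ell-1$ vertices lie outside $N\cup\{v\}$, so at most $n-\ell-1$ colours appear on the edges from $x$ to these. Hence at least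
$$d-1-(n-\ell-1)=2d-n$$
colours other than $\varphi(x)$ appear on edges from $x$ to $N$ (recall $\ell=d$). This number is positive, because $d>\frac23n$. Choose one edge $xy$ for each of these colours and let $O(x)\subseteq N$ be the set of the other ends $y$. Then $|O(x)|\ge2d-n$, and the colours $c(xy)$, $y\in O(x)$, are distinct and different from $\varphi(x)$.

**Step 3: the graph $H$.** This step passes to mutual choices. Let $H$ be the graph on $N$ in which $xy$ is an edge if and only if $y\in O(x)$ and $x\in O(y)$. By construction:

* (a) edges of $H$ sharing a vertex have distinct colours, since both other ends lie in $O(x)$ for the shared vertex $x$;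
* (b) $c(xy)\notin\{\varphi(x),\varphi(y)\}$ for every $xy\in E(H)$, since $y\in O(x)$ and $x\in O(y)$;
* (c) the $\varphi(x)$, $x\in N$, are distinct.

**Step 4: $H$ has many edges.** This step shows that $H$ has more edges than the threshold for a $K_{r-1}$, with $C\ell$ edges to spare. A pair of vertices of $N$ contributes $2$ to $\sum_x|O(x)|$ if it is an edge of $H$, and at most $1$ otherwise. Hence
$$\ell(2d-n)\le\sum_{x\in N}|O(x)|\le\binom\ell2+e(H)\le\frac{\ell^2}2+e(H),$$
and with $\ell=d$ this gives
$$e(H)\ge\ell(2d-n)-\frac{\ell^2}2=\ell\Bigl(\frac{3d}2-n\Bigr).$$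
Now $\bigl(1-\frac1{r-2}\bigr)\frac{\ell^2}2=\frac{r-3}{2(r-2)}\,\ell d$, and $\frac32-\frac{r-3}{2(r-2)}=\frac{2r-3}{2r-4}$. Therefore
$$e(H)-\Bigl(1-\frac1{r-2}\Bigr)\frac{\ell^2}2\ge\ell\Bigl(\frac{2r-3}{2r-4}\,d-n\Bigr)\ge C\ell, \tag{2}$$
where the last inequality holds because $\frac{2r-3}{2r-4}\,d\ge n+\frac{2r-3}{2r-4}\,C\ge n+C$.

It is instructive to compute $H$ in the graph of Lemma 4, with $v\in S$ and with all of $N_1\cup\dots\cup N_{r-2}$ as $N$. There $\varphi(x)=c_x$, and no colour other than $c_x$ appears on two edges from $x$ into $N$. So $O(x)$ is forced: it consists of the other blocks and the out-neighbours of $x$. Pairs in different blocks are mutual, pairs inside a block are not. So $H$ is complete $(r-2)$-partite with equal parts, and it contains no $K_{r-1}$.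

## Why one clique in $H$ is not enough

Recall Turán's theorem in the following form: for $k\ge2$, a graph on $\ell$ vertices with more than $\bigl(1-\frac1{k-1}\bigr)\frac{\ell^2}2$ edges contains a $K_k$. Put $k=r-1$. By (2), $H$ contains a $K_k$, and together with $v$ it spans a $K_r$ in $G$. Is this $K_r$ rainbow?

**Step 5: the two ways to fail.** This step lists every possible coincidence of colours. Let $K$ be a copy of $K_k$ in $H$, and suppose two edges of the $K_r$ on $K\cup\{v\}$ have the same colour. They are not both at $v$, by (c). If both lie in $K$, they are disjoint, by (a). If one is $xy$ in $K$ and the other is $vz$, then $z\notin\{x,y\}$, by (b). So one of the following occurs.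

* (i) $c(xy)=c(zw)$ for two disjoint edges $xy,zw$ of $K$.
* (ii) $c(xy)=\varphi(z)$ for distinct $x,y,z\in K$.

Type (i) needs $k\ge4$ and type (ii) needs $k\ge3$. So for $r=3$ neither can occur, and one edge of $H$ suffices. For $r\ge4$ the one clique from Turán's theorem may be bad. Look at $K_4$ on $\{v,x,y,z\}$ coloured by three perfect matchings: $c(xy)=\varphi(z)$, $c(xz)=\varphi(y)$ and $c(yz)=\varphi(x)$. With $N=\{x,y,z\}$ every pair is mutual, so $H=K_3$ satisfies (a), (b) and (c), and yet the $K_4$ through $v$ is of type (ii). Thus (a)–(c) alone do not exclude bad copies.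

What they do give is that bad copies are rare.

**Step 6: counting bad copies.** This step bounds the number of copies of $K_k$ in $H$ that fail. For type (i), given $x,y,z$ there is at most one possible $w$, since by (a) at most one edge of $H$ at $z$ has the colour $c(xy)$. The remaining $k-4$ vertices can be chosen in at most $\ell^{k-4}$ ways. So at most $\ell^3\cdot\ell^{k-4}=\ell^{k-1}$ copies are of type (i), and none if $k<4$. For type (ii), given $x,y$ there is at most one $z$ with $\varphi(z)=c(xy)$, by (c). So at most $\ell^2\cdot\ell^{k-3}=\ell^{k-1}$ copies are of type (ii), and none if $k<3$.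

Hence it suffices to find more than $2\ell^{k-1}$ copies of $K_k$ in $H$ when $r\ge4$. The surplus of $C\ell$ edges in (2) must be turned into a surplus of cliques. That is a counting version of Turán's theorem.

## The Moon–Moser inequality

**Lemma 5 (Moon–Moser).** Let $H$ be a graph on $\ell\ge1$ vertices with $N_s$ copies of $K_s$, let $k\ge2$, and write $e(H)=\bigl(1-\frac1x\bigr)\frac{\ell^2}2$ with $x$ real, $x>0$. If $x>k-1$, then
$$N_k\ge\frac{\ell^k}{k!}\prod_{s=1}^{k-1}\Bigl(1-\frac sx\Bigr).$$

For $k=3$ and $x=3$ (this needs $3\mid\ell^2$), for instance, the lemma says that a graph with $\frac{\ell^2}3$ edges has at least $\frac{\ell^3}6\cdot\frac23\cdot\frac13=\frac{\ell^3}{27}$ triangles. The complete tripartite graph with parts of size $\ell/3$ has exactly that many edges and triangles.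

For a clique $A$ let $d(A)$ be the number of vertices $u\notin A$ such that $A\cup\{u\}$ is a clique.

**Step 1: a local count.** This step bounds the extensions of the sub-cliques of one clique. Let $s\ge2$ and let $A$ be an $s$-clique. The sum $\sum_{B\subset A,\,|B|=s-1}d(B)$ counts the pairs $(B,u)$ with $B\subset A$, $|B|=s-1$, $u\notin B$ and $B\cup\{u\}$ a clique. Sort them by $u$.

* Each $u\in A$ occurs in exactly one pair, namely with $B=A\setminus\{u\}$.
* Each $u\notin A$ with $A\cup\{u\}$ a clique occurs in $s$ pairs. There are $d(A)$ such $u$.
* Any other $u$ occurs in at most one pair. Two distinct $(s-1)$-subsets of $A$ have union $A$, so if $u$ occurred with both, it would be adjacent to all of $A$.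

So the sum is at most $s+s\,d(A)+(\ell-s-d(A))=\ell+(s-1)d(A)$.

**Step 2: summation over all $s$-cliques.** This step turns the local count into an inequality between $N_{s-1}$, $N_s$ and $N_{s+1}$. An $(s-1)$-clique $B$ lies in exactly $d(B)$ $s$-cliques, so $\sum_A\sum_{B\subset A}d(B)=\sum_Bd(B)^2$. Also $\sum_Bd(B)=sN_s$, as each $s$-clique contains $s$ cliques of size $s-1$, and in the same way $\sum_Ad(A)=(s+1)N_{s+1}$. If $N_{s-1}>0$, Cauchy–Schwarz gives
$$\frac{(sN_s)^2}{N_{s-1}}\le\sum_Bd(B)^2=\sum_A\sum_{B\subset A}d(B)\le\ell N_s+(s-1)(s+1)N_{s+1}=\ell N_s+(s^2-1)N_{s+1}. \tag{3}$$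

**Step 3: ratios by induction.** This step shows, for $1\le s\le k-1$, that $N_s>0$ and
$$\frac{N_{s+1}}{N_s}\ge\frac{\ell}{s+1}\Bigl(1-\frac sx\Bigr)>0. \tag{4}$$
The right side is positive since $s\le k-1<x$. For $s=1$ we have $N_1=\ell>0$ and $\frac{N_2}{N_1}=\frac{e(H)}\ell=\frac\ell2\bigl(1-\frac1x\bigr)$, so (4) holds with equality. Let $2\le s\le k-1$ and suppose the claim holds for $s-1$. Then $N_{s-1}>0$ and $N_s>0$. Divide (3) by $N_s$ and use the induction hypothesis $\frac{N_s}{N_{s-1}}\ge\frac\ell s\bigl(1-\frac{s-1}x\bigr)$:
$$\frac{N_{s+1}}{N_s}\ge\frac1{s^2-1}\Bigl(s^2\,\frac{N_s}{N_{s-1}}-\ell\Bigr)\ge\frac\ell{s^2-1}\Bigl(s-\frac{s(s-1)}x-1\Bigr)=\frac\ell{s^2-1}\,(s-1)\Bigl(1-\frac sx\Bigr)=\frac\ell{s+1}\Bigl(1-\frac sx\Bigr).$$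

**Step 4: multiplication.** This step finishes the lemma. Multiply (4) for $s=1,\dots,k-1$, starting from $N_1=\ell$. The factors $\frac\ell{s+1}$ contribute $\frac{\ell^{k-1}}{k!}$, and the claimed bound follows. $\square$

## Good copies outnumber bad copies

We finish the proof of Theorem 3, continuing after Step 6 of that proof. Note that $\ell=d\ge C\ge1$.

**Step 7: the case $r=3$.** Here $k=2$, and this step needs only one edge of $H$. By (2), $e(H)\ge C\ell>0$. Neither type of failure can occur, so any edge $xy$ of $H$ gives a rainbow triangle $vxy$.

**Step 8: the case $r\ge4$.** This step shows $N_k>2\ell^{k-1}$ for $H$, where $k=r-1\ge3$. Since $e(H)\le\binom\ell2<\frac{\ell^2}2$, we can write $e(H)=\bigl(1-\frac1x\bigr)\frac{\ell^2}2$ with $x>0$. As $r-2=k-1$, inequality (2) reads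
$$\Bigl(\frac1{k-1}-\frac1x\Bigr)\frac{\ell^2}2\ge C\ell,\qquad\text{that is,}\qquad\frac1{k-1}-\frac1x\ge\frac{2C}\ell .$$
So $x>k-1$ and Lemma 5 applies. We estimate its factors. The last one, $s=k-1$, is where the surplus enters:
$$1-\frac{k-1}x=(k-1)\Bigl(\frac1{k-1}-\frac1x\Bigr)\ge\frac{2C(k-1)}\ell .$$
For $1\le s\le k-2$ we have $1-\frac sx\ge1-\frac s{k-1}\ge\frac1{k-1}$. Lemma 5 gives
$$N_k\ge\frac{\ell^k}{k!}\cdot\frac1{(k-1)^{k-2}}\cdot\frac{2C(k-1)}\ell=\frac{2C}{k!\,(k-1)^{k-3}}\,\ell^{k-1}>2\ell^{k-1},$$
because $C=C_r>(r-1)!\,(r-2)^{r-4}=k!\,(k-1)^{k-3}$. By Step 6 at most $2\ell^{k-1}$ copies of $K_k$ in $H$ are of type (i) or (ii). So some copy $K$ is of neither type, and by Step 5 the set $K\cup\{v\}$ spans a rainbow $K_r$ containing $v$. As $v$ was arbitrary, Theorem 3 is proved. $\square$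

This is also how the constant $C_r$ arises: a surplus of $C\ell$ edges yields $\frac{2C}{k!(k-1)^{k-3}}\ell^{k-1}$ cliques, and the bad ones number at most $2\ell^{k-1}$. For example $C_3=3$, $C_4=7$ and $C_5=73$.

## The covering threshold $\bigl(1-\frac1{2r-3}\bigr)n+O_r(1)$, and the case $r=3$

Theorems 2 and 3 together determine, up to an additive constant depending only on $r$, the minimum colour degree that forces every vertex into a rainbow $K_r$: it is $\bigl(1-\frac1{2r-3}\bigr)n+O_r(1)$ for every $r\ge3$. By (1), for $r\ge4$ this exceeds the conjectured value by $\frac{r^2-5r+5}{(r^2-2)(2r-3)}\,n+O_r(1)$.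

For tilings this has a consequence when $r\ge4$. Suppose that for large $n\equiv0\pmod r$ the condition $\delta^c(G)\ge f(n)$ forces a perfect rainbow-$K_r$-tiling. The graph of Theorem 2 has none, so its minimum colour degree is below $f(n)$. Hence $f(n)>\bigl(1-\frac1{2r-3}\bigr)n-(r-2)$. So any correct bound in a statement like the conjecture must be at least $\bigl(1-\frac1{2r-3}\bigr)n-O_r(1)$.

For $r=3$ the covering threshold is $\frac23n+O(1)$, which is below $\frac57n$. More precisely, $\frac57n\ge\frac23n+C_3=\frac23n+3$ as soon as $\frac n{21}\ge3$, that is, $n\ge63$. So for $n\ge63$ the conjectured bound does put every vertex into a rainbow triangle, and no vertex uncovered by rainbow triangles can refute the case $r=3$ for large $n$. That case, and the exact perfect-tiling threshold for any $r$, are not settled by these arguments.
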